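# Tensor powers of a quartic and an unbounded sum-of-squares gap in fixed degree

## 1. Forms, sums of squares, positive functionals, and the gap

Throughout, $\|\cdot\|$ is the Euclidean norm and $\mathbb R[x]_t$ is the space of forms of degree $t$ in the variables $x=(x_1,\dots,x_N)$, together with $0$.

**Definition (form, $p_{\min}$, $p_{\max}$).** A form of degree $2d$ in $N$ variables is a polynomial $p$ with $p(\lambda x)=\lambda^{2d}p(x)$ for all $x\in\mathbb R^N$, $\lambda\in\mathbb R$. We put
$$p_{\min}=\min_{\|x\|^2=1}p(x),\qquad p_{\max}=\max_{\|x\|^2=1}p(x).$$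

*Example.* Let $p=x_1^4-6x_1^2x_2^2+x_2^4$. At $x=(\cos\theta,\sin\theta)$ we have $p=\operatorname{Re}(\cos\theta+i\sin\theta)^4=\cos4\theta$, so $p_{\min}=-1$ and $p_{\max}=1$. This form will return.

**Definition (sum of squares, basic bound).** A polynomial is a sum of squares, abbreviated sos, if it equals $\sum_i g_i^2$ for finitely many polynomials $g_i$. For a form $p$ of degree $2d$ put
$$p_{\min}^{\mathrm{sos}}=\max\{\gamma:\ p-\gamma\|x\|^{2d}\text{ is sos}\}.$$

An sos form is nonnegative, so $p_{\min}^{\mathrm{sos}}\le p_{\min}$.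

*Example.* For the form above, $p+\|x\|^4=2x_1^4-4x_1^2x_2^2+2x_2^4=2(x_1^2-x_2^2)^2$. So $\gamma=-1$ is feasible and $p^{\mathrm{sos}}_{\min}=-1=p_{\min}$.

**Definition (level $r$).** For an integer $r\ge0$ put
$$p^{(r)}=\sup\{\gamma:\ \|x\|^{2r}(p-\gamma\|x\|^{2d})\text{ is sos}\}.$$

Thus $p^{(0)}=p^{\mathrm{sos}}_{\min}$. If $\|x\|^{2r}(p-\gamma\|x\|^{2d})$ is sos, then it stays sos after multiplication by $\|x\|^2=\sum_i x_i^2$, and it is nonnegative on the sphere. Hence $p^{(r)}\le p^{(r+1)}\le p_{\min}$.

*Example.* For the form above, $-1=p^{(0)}\le p^{(r)}\le p_{\min}=-1$, so every level gives $-1$.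

**Definition (gap).** For a form $p$ that is not constant on the unit sphere put
$$\mathrm{gap}(p)=\frac{p_{\max}-p_{\min}^{\mathrm{sos}}}{p_{\max}-p_{\min}},\qquad \mathrm{gap}_r(p)=\frac{p_{\max}-p^{(r)}}{p_{\max}-p_{\min}}.$$

So $\mathrm{gap}_0=\mathrm{gap}$, and always $\mathrm{gap}_r\ge1$. The gap measures the error of the sos bound in units of the range of $p$. It does not change when $p$ is replaced by $ap+b\|x\|^{2d}$ with $a>0$: each of $p_{\max},p_{\min},p^{(r)}$ is sent through $t\mapsto at+b$.

*Example.* For the form above the gap is $(1-(-1))/(1-(-1))=1$.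

**Definition (positive functional).** A linear functional $L$ on $\mathbb R[x]_{2s}$ is positive if $L(g^2)\ge0$ for all $g\in\mathbb R[x]_s$.

*Example.* Evaluation $L(g)=g(u)$ at a point $u$ is positive, and so is any nonnegative combination of evaluations. On $\mathbb R[x_1,x_2]_2$, the functional with $L(x_1^2)=L(x_2^2)=1$, $L(x_1x_2)=a$ has $L((ux_1+vx_2)^2)=u^2+2auv+v^2$, so it is positive exactly when $|a|\le1$.

A positive functional that is negative on a form $q$ proves that $q$ is not sos. This is how we shall bound $p^{(r)}$ from above. We need some standard facts about the sos cone (see e.g. M. Laurent, *Sums of squares, moment matrices and optimization over polynomials*, IMA Vol. Math. Appl. 149 (2009)); here they are with proofs.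

**Fact 1.** Let $K$ be a compact subset of a finite-dimensional real vector space with $0\notin\operatorname{conv}K$. Then the convex cone generated by $K$ is closed.

*Proof.* By Carathéodory's theorem $\operatorname{conv}K$ is compact, so its elements have norm at least some $\delta>0$. The cone is $\{\lambda c:\lambda\ge0,\ c\in\operatorname{conv}K\}$. If $\lambda_jc_j\to y$, then $(\lambda_j)$ is bounded. Pass to a subsequence with $\lambda_j\to\lambda$ and $c_j\to c\in\operatorname{conv}K$, so that $y=\lambda c$. $\square$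

**Fact 2.** (a) If a form of degree $2s$ is sos, it is a sum of squares of forms of degree $s$. (b) The sos forms in $\mathbb R[x]_{2s}$ are a closed convex cone. (c) The set of $\gamma$ in the definition of $p^{(r)}$ is closed, nonempty and bounded above. So the supremum is a finite maximum.

*Proof.* (a) Let $q=\sum g_i^2$ have degree $2s$. If the largest degree $e$ of the $g_i$ exceeded $s$, the part of degree $2e$ of $\sum g_i^2$ would be a sum of squares of real polynomials, not all zero, hence nonzero. So every $g_i$ has degree at most $s$, and comparing parts of degree $2s$ gives $q=\sum_i (g_i)_s^2$, where $(g_i)_s$ is the part of degree $s$ of $g_i$.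

(b) Let $z$ be the vector of monomials of degree $s$. By (a), the sos forms are exactly the $z^TQz$ with $Q\succeq0$. They form the convex cone generated by the compact convex set $\{z^TQz: Q\succeq0,\ \operatorname{tr}Q=1\}$. This set does not contain $0$: write $Q=\sum_j v_jv_j^T$; if $z^TQz=\sum_j(v_j^Tz)^2=0$, then every polynomial $v_j^Tz$ is zero, so every $v_j=0$ and $Q=0$. Apply Fact 1.

(c) The set is the preimage of a closed cone under an affine map, so it is closed, and it is bounded above by $p_{\min}$. For nonemptiness it suffices to treat $r=0$. Let $z$ be the vector of monomials of degree $d$. Every monomial of degree $2d$ is a product of two monomials of degree $d$, so $p=z^TQz$ for some symmetric $Q$. Also $\|x\|^{2d}=z^TD_0z$ with $D_0$ diagonal, its entries being positive multinomial coefficients. For large $t$ we have $Q+tD_0\succeq0$, so $\gamma=-t$ is feasible. $\square$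

We can now pose the question.

**Problem** (from James Saunderson, "A convex form that is not a sum of squares", arXiv:2105.08432 (2021)). Fix some degree $2d\ge4$. Find an explicit family of forms $p_n$ of degree $2d$, one for every positive integer $n$, in $N_n$ variables with $N_1<N_2<\cdots$, not constant on the unit sphere, such that $\mathrm{gap}(p_n)\to\infty$.

"Explicit" means a concrete description of the coefficients or a concrete construction. Random coefficients, nonconstructive selection, or a search over forms for one that exceeds a given threshold do not qualify. In plain words: the sos bound can be wrong by a factor, measured against the range of the form. Show concretely that for a fixed degree this factor is not bounded as the number of variables grows.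

## 2. Where the gap is one, and a quartic where it is not

**Degree two.** If $p=x^TSx$, then $p-p_{\min}\|x\|^2=x^T(S-\lambda_{\min}(S)I)x$ with a positive semidefinite matrix, hence sos. So the gap is $1$.

**Two variables.** Let $q\ne0$ be a nonnegative form of degree $2d$ in $x_1,x_2$. Then $q(t,1)\ge0$ on $\mathbb R$, so its real roots have even multiplicity, its other roots come in conjugate pairs, and its leading coefficient $c$ is positive. Taking half of the real roots and one root from each pair gives a complex polynomial $w(t)=a(t)+ib(t)$ of degree at most $d$ with $q(t,1)=|w(t)|^2=a(t)^2+b(t)^2$, where $w$ includes the factor $\sqrt c$. Homogenizing, $q=(x_2^da(x_1/x_2))^2+(x_2^db(x_1/x_2))^2$. Apply this to $q=p-p_{\min}\|x\|^{2d}$: the gap is $1$ again.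

So we need degree at least $4$ and at least three variables. We work with
$$h_0=16x_4^4+81(x_1^2x_2^2+x_1^2x_3^2+x_2^2x_3^2)-216\,x_1x_2x_3x_4 .\tag{1}$$

**Proposition 3.** (a) $h_0\ge0$, and $h_0(e_1)=0$. (b) There is a positive functional $L$ on $\mathbb R[x_1,\dots,x_4]_4$ with
$$L(\|x\|^4)=1296,\qquad L(h_0)=-2592 .$$
In particular $h_0$ is nonnegative but not sos.

*Proof of (a).* By the inequality of arithmetic and geometric means for four terms,
$$16x_4^4+81(x_1^2x_2^2+x_1^2x_3^2+x_2^2x_3^2)\ \ge\ 4(16\cdot81^3)^{1/4}|x_1x_2x_3x_4|=4\cdot2\cdot27\,|x_1x_2x_3x_4|=216|x_1x_2x_3x_4|.$$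
No monomial of $h_0$ is a pure power of $x_1$, so $h_0(e_1)=0$.

*Where the functional comes from.* Both $h_0$ and $\|x\|$ are unchanged by sign changes of an even number of variables and by permutations of $x_1,x_2,x_3$. So we look for $L$ with these symmetries. The first symmetry forces $L=0$ on every monomial except $x_i^4$, $x_i^2x_j^2$ and $x_1x_2x_3x_4$. The second leaves five numbers, for $i\ne j\le3$:
$$L(x_i^4)=211,\quad L(x_4^4)=81,\quad L(x_i^2x_j^2)=16,\quad L(x_i^2x_4^2)=81,\quad L(x_1x_2x_3x_4)=36 .\tag{2}$$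
The aim is a large value on $x_1x_2x_3x_4$. Positivity limits it by $36^2\le16\cdot81$, which is an equality here. The value $211$ is what the computation below then needs.

*Proof of (b).* Define $L$ by (2) and by $0$ on all other monomials. Let $g=\sum_ig_ix_i^2+\sum_{i<j}g_{ij}x_ix_j$. In $g^2$, a product $x_i^2\cdot x_jx_k$ with $j\ne k$, or $x_ix_j\cdot x_ix_k$ with $j\ne k$, has an odd exponent but is not $x_1x_2x_3x_4$, so $L$ kills it. What remains splits into four quadratic forms. Three of them are in the pairs $(g_{12},g_{34})$, $(g_{13},g_{24})$, $(g_{23},g_{14})$; writing $(u,v)$ for such a pair, each equals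
$$16u^2+72uv+81v^2=(4u+9v)^2\ge0 .$$
The fourth is in $(g_1,\dots,g_4)$. With $\sigma=g_1+g_2+g_3$ and $t=g_4$ it equals
$$195(g_1^2+g_2^2+g_3^2)+16\sigma^2+162\,t\sigma+81t^2\ \ge\ 65\sigma^2+16\sigma^2+162\,t\sigma+81t^2=81(\sigma+t)^2\ge0,$$
because $211=195+16$ and $g_1^2+g_2^2+g_3^2\ge\sigma^2/3$. So $L$ is positive. Finally
$$L(\|x\|^4)=3\cdot211+81+2(3\cdot16+3\cdot81)=633+81+582=1296,$$
$$L(h_0)=16\cdot81+81\cdot48-216\cdot36=1296+3888-7776=-2592.$$
An sos form has nonnegative $L$-value, so $h_0$ is not sos. $\square$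

By Fact 2(c), the sos bound of $h_0$ is strictly below its minimum $0$, so $\mathrm{gap}(h_0)>1$. The task is to make one gap above $1$ grow.

## 3. Direct sums and products do not amplify

The first thing to try is several copies of $h=h_0$ in separate variables.

**Direct sum.** Let $P(x,y)=h(x)+h(y)$. On the unit sphere $P_{\min}=0$, and $P\le h_{\max}(\|x\|^4+\|y\|^4)\le h_{\max}$, with equality attained at $y=0$. So the range is that of $h$. Put $c=-h_{\min}^{\mathrm{sos}}>0$. Then
$$P+c(\|x\|^2+\|y\|^2)^2=\big(h(x)+c\|x\|^4\big)+\big(h(y)+c\|y\|^4\big)+2c\|x\|^2\|y\|^2$$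
is sos. Conversely, if $P-\gamma(\|x\|^2+\|y\|^2)^2$ is sos, set $y=0$ to get $\gamma\le -c$. So $P_{\min}^{\mathrm{sos}}=-c$ and $\mathrm{gap}(P)=\mathrm{gap}(h)$ exactly. The gap is unchanged.

**Product.** A ratio "sos bound over true bound" should be multiplied, which suggests $f(x)f(y)$. But the degree doubles, and the problem fixes the degree.

What we want is a product in which each monomial $x_iy_j$ is replaced by a single new variable $X_{ij}$. This keeps the degree.

## 4. Tensor powers at fixed degree

**Definition (symmetric tensor of a form).** For a form $f$ of degree $2d$ in $m$ variables, $T_f$ is the unique symmetric array indexed by $[m]^{2d}$, where $[m]=\{1,\dots,m\}$, with $f(x)=\sum_{i\in[m]^{2d}}T_f(i)\,x_{i_1}\cdots x_{i_{2d}}$.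

*Example.* For $f=x_1^4-6x_1^2x_2^2+x_2^4$: $T_f(1,1,1,1)=T_f(2,2,2,2)=1$, $T_f=-1$ on the six rearrangements of $(1,1,2,2)$, and $T_f=0$ otherwise.

**Definition (tensor power of a form).** For $k\ge1$, $f_k$ is the form of degree $2d$ in the $m^k$ variables $X=(X_{i_1\cdots i_k})$, that is, in $X\in(\mathbb R^m)^{\otimes k}$, given by
$$f_k(X)=\sum_{i^{(1)},\dots,i^{(k)}\in[m]^{2d}}T_f(i^{(1)})\cdots T_f(i^{(k)})\prod_{t=1}^{2d}X_{i^{(1)}_t\,i^{(2)}_t\cdots\, i^{(k)}_t}.\tag{3}$$

*Example.* For $f=x_1^4+x_2^4$ only constant index vectors count, and $f_2(X)=X_{11}^4+X_{12}^4+X_{21}^4+X_{22}^4$.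

Substituting $X=x^{(1)}\otimes\cdots\otimes x^{(k)}$, that is, $X_{i_1\cdots i_k}=x^{(1)}_{i_1}\cdots x^{(k)}_{i_k}$, into (3) factors the sum:
$$f_k(x^{(1)}\otimes\cdots\otimes x^{(k)})=f(x^{(1)})\cdots f(x^{(k)}).\tag{4}$$

Suppose $f\le M$ on the sphere while some positive $L$ with $L(\|x\|^{2d})=1$ has $L(f)=C>M$. If the true maximum of $f_k$ were at most $M^k$ and a positive functional gave $f_k$ the value $C^k$, the ratio would be $(C/M)^k$. The second half will hold for every $f$ (Lemma 5). The first half does not.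

**Where the maximum fails to multiply.** Take $f=x_1^4-6x_1^2x_2^2+x_2^4$, with $|f|\le1$ on the circle. Let $X=I/\sqrt2$, a unit vector in $\mathbb R^2\otimes\mathbb R^2$. Only terms with $i^{(1)}=i^{(2)}$ survive in (3), so
$$f_2(I/\sqrt2)=\sum_iT_f(i)^2\,(1/\sqrt2)^4=\tfrac14(1+1+6)=2>1 .$$
By (4), $f_2$ is at most $1$ at unit rank-one tensors $u\otimes v$. The trouble is that the sphere in $(\mathbb R^m)^{\otimes k}$ contains many other tensors.

**The way past this.** Suppose $f$ is a sum of $2d$-th powers of linear forms, $f=\sum_\rho\langle a_\rho,x\rangle^{2d}$. Then $f(x)=\|Ax\|_{2d}^{2d}$, where $A$ has rows $a_\rho$. We have $T_f(i)=\sum_\rho\prod_t(a_\rho)_{i_t}$, because the right side is symmetric and represents $f$. Insert this in (3). For fixed $\rho_1,\dots,\rho_k$ the sum over all indices is a product over $t=1,\dots,2d$ of equal factors $\langle a_{\rho_1}\otimes\cdots\otimes a_{\rho_k},X\rangle$. Hence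
$$f_k(X)=\sum_{\rho_1,\dots,\rho_k}\langle a_{\rho_1}\otimes\cdots\otimes a_{\rho_k},X\rangle^{2d}=\|A^{\otimes k}X\|_{2d}^{2d}.\tag{5}$$
Now the maximum of $f_k$ is the power of an operator norm from $\ell_2$ to $\ell_{2d}$, and such norms multiply under tensor products. The form $-h_0$ is not a sum of fourth powers, since it is not nonnegative. But the gap does not change under shifts by $\|x\|^4$, whereas the tensor power does depend on the shift. So we may first add to $-h_0$ a multiple of $\|x\|^4$ large enough to make it a sum of fourth powers. For $f=b\|x\|^4-4h_0$, Proposition 3 gives maximum $b$ and $L(f)/1296=b+8$. A larger $b$ brings the ratio $(b+8)/b$ closer to $1$, but it stays above $1$, and its powers still tend to infinity.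

## 5. Operator norms, tensor powers of functionals, and a certificate for the gap

**Lemma 4 (the maximum is multiplicative).** Let $q\ge2$, and for real matrices let $\|A\|_{2\to q}=\max_{\|x\|_2=1}\|Ax\|_q$. Then $\|A\otimes B\|_{2\to q}\le\|A\|_{2\to q}\|B\|_{2\to q}$.

*Proof.* **Step 1: use $B$ on rows.** Regard $X$ as a matrix with columns $x_j$. Then $(A\otimes B)X$ is the matrix $AXB^T$, with entries $\sum_{i,j}A_{\rho i}B_{\rho'j}X_{ij}$. Row $\rho$ of $AXB^T$ is $B$ applied to row $\rho$ of $AX$, which is the vector with entries $(Ax_j)_\rho$. Hence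
$$\sum_{\rho,\rho'}|(AXB^T)_{\rho\rho'}|^q\le\|B\|_{2\to q}^q\sum_\rho\Big(\sum_j|(Ax_j)_\rho|^2\Big)^{q/2}.$$

**Step 2: use $A$ on columns.** Let $y_j$ be the vector with entries $|(Ax_j)_\rho|^2$, so that $\|y_j\|_{q/2}=\|Ax_j\|_q^2$. Since $q/2\ge1$, Minkowski's inequality gives
$$\Big(\sum_\rho\big(\sum_j|(Ax_j)_\rho|^2\big)^{q/2}\Big)^{2/q}=\Big\|\sum_jy_j\Big\|_{q/2}\le\sum_j\|Ax_j\|_q^2\le\|A\|_{2\to q}^2\sum_j\|x_j\|_2^2=\|A\|_{2\to q}^2\|X\|^2 .$$
Raise to the power $q/2$ and insert in Step 1: $\|(A\otimes B)X\|_q^q\le\|B\|_{2\to q}^q\|A\|_{2\to q}^q\|X\|^q$. $\square$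

Together with (5) this gives, by induction on $k$ with $A^{\otimes k}=A\otimes A^{\otimes(k-1)}$: if $f$ is a sum of $2d$-th powers of linear forms and $f\le M$ on the sphere, then
$$0\le f_k\le M^k\quad\text{on the unit sphere of }(\mathbb R^m)^{\otimes k}.\tag{6}$$

**Lemma 5 (tensor powers of positive functionals).** Let $L$ be a positive functional on $\mathbb R[x]_{2s}$, $x\in\mathbb R^m$. Let $\varphi:\mathbb R[X]\to\mathbb R[x^{(1)},\dots,x^{(k)}]$ be the algebra homomorphism $X_{i_1\cdots i_k}\mapsto x^{(1)}_{i_1}\cdots x^{(k)}_{i_k}$. It maps $\mathbb R[X]_t$ into $\bigotimes_j\mathbb R[x^{(j)}]_t$, and $\Lambda=L^{\otimes k}\circ\varphi$ is a positive functional on $\mathbb R[X]_{2s}$.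

Here $\bigotimes_j\mathbb R[x^{(j)}]_t$ is the span of products $q_1(x^{(1)})\cdots q_k(x^{(k)})$ with $q_j\in\mathbb R[x]_t$, and $L^{\otimes k}$ is the linear functional with $L^{\otimes k}(q_1(x^{(1)})\cdots q_k(x^{(k)}))=L(q_1)\cdots L(q_k)$ for $q_j\in\mathbb R[x]_{2s}$. For example, if $L$ is evaluation at $u$, then $\Lambda$ is evaluation at $u\otimes\cdots\otimes u$.

*Proof.* The image of a monomial of degree $t$ has degree $t$ in each group $x^{(j)}$, which gives the first claim. Let $(m_a)$ be the monomial basis of $\mathbb R[x]_s$ and $\mathcal M_{ab}=L(m_am_b)$. Positivity of $L$ says $\mathcal M\succeq0$. For $g\in\mathbb R[X]_s$ write $\varphi(g)=\sum_{a_1,\dots,a_k}v_{a_1\cdots a_k}\prod_jm_{a_j}(x^{(j)})$. As $\varphi$ is a homomorphism,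
$$\Lambda(g^2)=L^{\otimes k}(\varphi(g)^2)=\sum_{a,b}v_av_b\prod_jL(m_{a_j}m_{b_j})=v^T\mathcal M^{\otimes k}v .$$
Write $\mathcal M=R^TR$. Then $\mathcal M^{\otimes k}=(R^{\otimes k})^TR^{\otimes k}\succeq0$, so $\Lambda(g^2)\ge0$. $\square$

We record what $\Lambda$ does to the forms we care about. Since $\varphi(\|X\|^2)=\prod_j\|x^{(j)}\|^2$ and, by (4), $\varphi(f_k)=\prod_jf(x^{(j)})$,
$$\Lambda(\|X\|^{2s})=L(\|x\|^{2s})^k,\qquad \Lambda(\|X\|^{2r}f_k)=L(\|x\|^{2r}f)^k\quad(s=d+r).\tag{7}$$

**Lemma 6 (certificate).** Let $f\ge0$ be a form of degree $2d$ in $N$ variables, $M>0$, $f\le M$ on the unit sphere, $r\ge0$, $s=d+r$. Let $\Lambda$ be a positive functional on $\mathbb R[X]_{2s}$ with $\Lambda(\|X\|^{2s})=1$ and $\Lambda(\|X\|^{2r}f)=C>M$. Then $p=-f$ is not constant on the sphere and $\mathrm{gap}_r(p)\ge C/M$. The same holds if $p$ is viewed as a form in additional dummy variables.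

*Proof.* **Step 1: bound $p^{(r)}$.** If $\|X\|^{2r}(p-\gamma\|X\|^{2d})$ is sos, then by Fact 2(a) it is a sum of squares of forms of degree $s$. Applying $\Lambda$ gives $-C-\gamma\ge0$. So $p^{(r)}\le-C<-M\le p_{\min}$.

**Step 2: $p$ is not constant.** If $p\equiv a$ on the sphere, then $p=a\|X\|^{2d}$ and $\gamma=a=p_{\min}$ is feasible. So $p^{(r)}\ge p_{\min}$, contradicting Step 1.

**Step 3: bound the quotient.** Hence $0<p_{\max}-p_{\min}\le p_{\max}+M$, and $p_{\max}-p^{(r)}\ge p_{\max}+C>0$, so $\mathrm{gap}_r(p)\ge(p_{\max}+C)/(p_{\max}+M)$. Because $f\ge0$ we have $p_{\max}\le0$, and therefore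
$$(p_{\max}+C)-\tfrac CM(p_{\max}+M)=-\big(\tfrac CM-1\big)p_{\max}\ge0 .$$
So the quotient is at least $C/M$.

**Step 4: dummy variables $Z$.** The functional $g(X,Z)\mapsto\Lambda(g(X,0))$ is positive. It sends $(\|X\|^2+\|Z\|^2)^s$ to $1$ and $(\|X\|^2+\|Z\|^2)^rf(X)$ to $C$. Also $0\le f(X)\le M\|X\|^{2d}\le M$ on the unit sphere in $(X,Z)$. So Steps 1 to 3 apply. $\square$

## 6. An explicit quartic family in $4^n$ variables

**Step 1: write the shifted quartic as a sum of fourth powers.** Let $G=270\|x\|^4-4h_0$ and $E=\{(1,1,1),(1,-1,-1),(-1,1,-1),(-1,-1,1)\}$. We claim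
$$G=9\sum_{\varepsilon\in E}(\varepsilon_1x_1+\varepsilon_2x_2+\varepsilon_3x_3+x_4)^4+27\sum_{i=1}^3\big[(x_i+x_4)^4+(x_i-x_4)^4\big]+180\sum_{i=1}^3x_i^4+8x_4^4.\tag{8}$$
Over $E$ we have $\sum\varepsilon_i=0$, $\sum\varepsilon_i\varepsilon_j=0$ for $i\ne j$, and $\varepsilon_1\varepsilon_2\varepsilon_3=1$ always. So the sum over $E$ keeps only monomials whose exponents in $x_1,x_2,x_3$ are all even or all odd, each with weight $4$:
$$\sum_{\varepsilon\in E}(\cdots)^4=4\sum_{i\le4}x_i^4+24\sum_{i<j\le4}x_i^2x_j^2+96\,x_1x_2x_3x_4 .$$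
Also $(x_i+x_4)^4+(x_i-x_4)^4=2x_i^4+12x_i^2x_4^2+2x_4^4$. Compare coefficients in (8), with $i\ne j\le3$:

- $x_i^4$: $36+54+180=270$.
- $x_4^4$: $36+162+8=206=270-64$.
- $x_i^2x_j^2$: $216=540-324$.
- $x_i^2x_4^2$: $216+324=540$.
- $x_1x_2x_3x_4$: $864=4\cdot216$.

All other coefficients vanish on both sides, so (8) holds. It has $4+6+3+1=14$ terms; write it as $G=\sum_{\rho=1}^{14}w_\rho\langle a_\rho,x\rangle^4$ with $w_\rho>0$.

**Step 2: define the family.** For $n\ge1$ and $X\in(\mathbb R^4)^{\otimes n}$, so that $N_n=4^n$, let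
$$G_n(X)=\sum_{\rho_1,\dots,\rho_n=1}^{14}w_{\rho_1}\cdots w_{\rho_n}\,\langle a_{\rho_1}\otimes\cdots\otimes a_{\rho_n},X\rangle^4,\qquad p_n=-G_n .$$
With $A$ the $14\times4$ matrix with rows $w_\rho^{1/4}a_\rho$ we have $G(x)=\|Ax\|_4^4$ and $G_n(X)=\|A^{\otimes n}X\|_4^4$. By (5), $G_n$ is the $n$-th tensor power of $G$ in the sense of (3).

**Theorem A.** $p_n$ is a form of degree $4$ in $N_n=4^n$ variables, not constant on the sphere, and
$$\mathrm{gap}(p_n)\ \ge\ (139/135)^n\ \ge\ N_n^{1/48}\ \longrightarrow\ \infty .$$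

*Proof.* **Step 3: the true maximum.** By (8) and Proposition 3(a), $0\le G\le270\|x\|^4$. By (6), $0\le G_n\le270^n$ on the unit sphere.

**Step 4: the functional.** Let $L$ be the functional of Proposition 3 and $\bar L=L/1296$. Then $\bar L(\|x\|^4)=1$ and $\bar L(G)=270+4\cdot2592/1296=278$. Let $\Lambda=\bar L^{\otimes n}\circ\varphi$, positive by Lemma 5. By (7) with $r=0$, $\Lambda(\|X\|^4)=1$ and $\Lambda(G_n)=278^n>270^n$.

**Step 5: the gap.** Lemma 6 with $r=0$, $M=270^n$, $C=278^n$ shows that $p_n$ is not constant on the sphere and $\mathrm{gap}(p_n)\ge(278/270)^n=(139/135)^n$.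

**Step 6: the rate.** Since $\ln(1+y)\ge y-y^2/2$ for $y\ge0$,
$$48\ln\big(1+\tfrac4{135}\big)\ge48\big(\tfrac4{135}-\tfrac8{135^2}\big)>1.40>\ln4,$$
so $139/135\ge4^{1/48}$ and $(139/135)^n\ge(4^n)^{1/48}=N_n^{1/48}$. $\blacksquare$

Theorem A solves the problem with $2d=4$. The growth is slow: the bound passes $2$ at $n=24$, because $24(\tfrac4{135}-\tfrac8{135^2})>0.70>\ln2$.

## 7. Amplifying any gap, at any level

In Section 6 the identity (8) was found for one quartic. For a general form, adding a large explicit multiple of $\|x\|^{2d}$ always produces a sum of $2d$-th powers.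

**Theorem B.** Let $h$ be a form of degree $2d$ in $m$ variables with $h_{\min}=0$ (always achievable by subtracting $h_{\min}\|x\|^{2d}$), $h\not\equiv0$. Let $\|h\|_1$ be the sum of the absolute values of its coefficients, $D=\binom{m+2d-1}{2d}$, $\tau=D\|h\|_1$, and $f=\tau\|x\|^{2d}-h$. Let $f_k$ be the form (3) on $(\mathbb R^m)^{\otimes k}$. Then for every $r\ge0$ with $h^{(r)}<0$ and every $k\ge1$, $p_k=-f_k$ satisfies $\mathrm{gap}_r(p_k)\ge c_r^{\,k}$ with $c_r=1+|h^{(r)}|/\tau>1$. The same bound holds if $p_k$ is viewed as a form in additional dummy variables.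

*Example.* For $h=h_0$: $m=4$, $D=\binom74=35$, $\|h_0\|_1=16+243+216=475$, so $\tau=16625$. The hand-made identity (8) does much better: it corresponds to the multiple $270/4=67.5$.

For a symmetric tensor $T$ of order $t$ write $T(u_1,\dots,u_t)=\sum_iT(i)(u_1)_{i_1}\cdots(u_t)_{i_t}$.

**Theorem 7 (Banach's theorem; S. Banach, *Über homogene Polynome in $(L^2)$*, Studia Math. 7 (1938)).** For a symmetric real tensor $T$ of order $t$,
$$\max_{\|u_i\|=1}|T(u_1,\dots,u_t)|=\max_{\|u\|=1}|T(u,\dots,u)|.$$

*Proof.* Let $\mu$ be the left side; we may assume $\mu>0$. Among the compact set of unit tuples with $|T(u_1,\dots,u_t)|=\mu$ choose one that maximizes $\|S\|$, where $S=\sum_iu_i$. Flipping the sign of one $u_i$ stays in the set, so $\langle u_i,S-u_i\rangle\ge0$, since otherwise the flip would increase $\|S\|$. Hence $\langle u_i,S\rangle\ge1$ for each $i$.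

Suppose two entries, call them $u$ and $v$, differ. With the other entries fixed, $T$ gives a symmetric bilinear form $\langle y,By'\rangle$, at most $\mu$ in absolute value on unit vectors, with $\langle u,Bv\rangle=\eta\mu$, $\eta\in\{1,-1\}$. As $\|Bv\|\le\mu$, equality in the Cauchy–Schwarz inequality forces $Bv=\eta\mu u$; likewise $Bu=\eta\mu v$. So $B(u+v)=\eta\mu(u+v)$. Since $\langle S,u+v\rangle\ge2$, we have $u+v\ne0$. Put $w=(u+v)/\|u+v\|$. Then $\langle w,Bw\rangle=\eta\mu$, so replacing $u,v$ by $w,w$ stays in the set. The new sum is $S+(\lambda-1)(u+v)$ with $\lambda=2/\|u+v\|>1$, because $u\ne v$ are unit vectors. Its squared norm is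
$$\|S\|^2+2(\lambda-1)\langle S,u+v\rangle+(\lambda-1)^2\|u+v\|^2>\|S\|^2,$$
a contradiction. So all $u_i$ are equal. $\square$

**Lemma 8.** The form $f$ in Theorem B is a finite sum of $2d$-th powers of real linear forms.

*Proof.* **Step 1: the pairing that turns powers into evaluations.** Write forms of degree $2d$ as $g=\sum_\alpha\binom{2d}\alpha g_\alpha x^\alpha$ and let $[g,g']=\sum_\alpha\binom{2d}\alpha g_\alpha g'_\alpha$. The power $\langle u,x\rangle^{2d}=\sum_\alpha\binom{2d}\alpha u^\alpha x^\alpha$ satisfies $[\langle u,x\rangle^{2d},g]=g(u)$.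

**Step 2: reduce to an inequality by duality.** Let $\sigma$ be the uniform probability measure on the unit sphere and $\kappa=\int u_1^{2d}\,d\sigma(u)\in(0,1]$. The set $\{\langle u,x\rangle^{2d}:\|u\|=1\}$ is compact. Each of its elements has integral $\kappa>0$ over the sphere by rotation invariance, so $0$ is not in its convex hull. By Fact 1 the convex cone it generates is closed. By the bipolar theorem and Step 1, $f$ lies in this cone if $[f,g]\ge0$ for every $g$ that is nonnegative on $\mathbb R^m$. Elements of the cone are finite sums of $2d$-th powers, since weights $\lambda\ge0$ can be absorbed: $\lambda\langle u,x\rangle^{2d}=\langle\lambda^{1/(2d)}u,x\rangle^{2d}$. Fix a nonnegative $g$.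

**Step 3: bound $[\|x\|^{2d},g]$ from below.** The form $\int\langle u,x\rangle^{2d}d\sigma(u)$ is rotation invariant and homogeneous, and its value at $e_1$ is $\kappa$, so it equals $\kappa\|x\|^{2d}$. Hence $[\|x\|^{2d},g]=\kappa^{-1}\int g\,d\sigma\ge\int g\,d\sigma$.

**Step 4: bound $[h,g]$ from above by $\max|g|$.** Let $c_\alpha=\binom{2d}\alpha h_\alpha$ be the coefficients of $h$. Then $[h,g]=\sum_\alpha c_\alpha g_\alpha\le\|h\|_1\max_\alpha|g_\alpha|$. Each $g_\alpha$ is an entry of $T_g$, that is, a value $T_g(e_{i_1},\dots,e_{i_{2d}})$, so Theorem 7 gives $|g_\alpha|\le\max_{\|u\|=1}|g(u)|$.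

**Step 5: bound $\max|g|$ by $\int g$.** Restriction to the sphere is injective on $\mathbb R[x]_{2d}$. Let $\phi_1,\dots,\phi_D$ be a basis of this space that is orthonormal in $L^2(\sigma)$; its dimension is $D=\binom{m+2d-1}{2d}$. Put $K(u,v)=\sum_i\phi_i(u)\phi_i(v)$. This reproducing kernel does not depend on the basis, so it is invariant under orthogonal maps, and $K(u,u)$ is constant. Its integral is $D$, so $K(u,u)=D$, and by Cauchy–Schwarz $|K(u,v)|\le D$. Since $g\ge0$,
$$|g(u)|=\Big|\int K(u,v)g(v)\,d\sigma(v)\Big|\le D\int g\,d\sigma .$$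

**Step 6: combine.** $[f,g]=\tau[\|x\|^{2d},g]-[h,g]\ge(\tau-D\|h\|_1)\int g\,d\sigma=0$. $\square$

*Proof of Theorem B.* **Step 1: the true maximum.** Here $\tau>0$. By Lemma 8, $f$ is a sum of $2d$-th powers, and $h\ge0$ gives $f\le\tau$ on the sphere. So (6) gives $0\le f_k\le\tau^k$ on the sphere.

**Step 2: a functional from the failure of sos.** Let $s=d+r$ and $h^{(r)}<\gamma<0$. Then $\|x\|^{2r}(h-\gamma\|x\|^{2d})$ is not sos. The sos cone in $\mathbb R[x]_{2s}$ is closed and convex (Fact 2), so by separation there is a positive $L$ with $L(\|x\|^{2r}h)<\gamma L(\|x\|^{2s})$.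

**Step 3: $L$ can be normalized.** We have $\|x\|^{2s}=\sum_{|\alpha|=s}\binom s\alpha x^{2\alpha}$ with every $L(x^{2\alpha})\ge0$. If $L(\|x\|^{2s})$ were $0$, every $L(x^{2\alpha})$ would be $0$. By Cauchy–Schwarz for the positive semidefinite bilinear form $(g,g')\mapsto L(gg')$, every $L(x^{\alpha+\beta})$ with $|\alpha|=|\beta|=s$ would be $0$, hence $L=0$, contradicting the strict inequality. So $L(\|x\|^{2s})>0$, and we scale it to $1$. Then
$$L(\|x\|^{2r}f)=\tau-L(\|x\|^{2r}h)>\tau-\gamma=\tau+|\gamma| .$$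

**Step 4: tensor and conclude.** With $\Lambda=L^{\otimes k}\circ\varphi$, Lemma 5 and (7) give a positive functional with $\Lambda(\|X\|^{2s})=1$ and $\Lambda(\|X\|^{2r}f_k)=L(\|x\|^{2r}f)^k>(\tau+|\gamma|)^k>\tau^k$. Lemma 6 with $M=\tau^k$ gives non-constancy and $\mathrm{gap}_r(p_k)\ge(1+|\gamma|/\tau)^k$, also with dummy variables. Let $\gamma\downarrow h^{(r)}$. $\blacksquare$

## 8. All degrees, all levels, and a polynomial upper bound

Let $\Gamma_d(N)$ be the supremum of $\mathrm{gap}(p)$ over the forms of degree $2d$ in $N$ variables that are not constant on the sphere.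

**Theorem C.**

1. (Every degree $2d\ge4$, every $N\ge4$, polynomial rate.) For each $d\ge2$ there is $\delta_d>0$ such that explicit forms give $\Gamma_d(N)\ge(N/4)^{\delta_d}$ for all $N\ge4$. For $d=2$ one may take $\delta_2=1/48$.
2. (All fixed levels simultaneously.) For each $d\ge2$ there is one explicit family $(p_k)_k$ of forms of degree $2d$ in $5^k$ variables such that for every fixed $r\ge0$, $\mathrm{gap}_r(p_k)\ge c_r^k\to\infty$ with $c_r>1$.
3. (Upper bound.) $\Gamma_d(N)\le\frac12(1+N^{d-1})$ for all $d\ge1$, $N\ge2$.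

So the largest gap is identically $1$ for $d=1$, and for each fixed $d\ge2$ it grows polynomially in $N$, between $(N/4)^{\delta_d}$ and $\frac12(1+N^{d-1})$. The argument does not determine the exact exponent.

**Proof of part 1.** *Step 1: a base form in each degree.* Let $h=x_1^{2d-4}h_0$ in $m=4$ variables. Then $h\ge0$ and $h(e_1)=0$, so $h_{\min}=0$.

*Step 2: $h$ is not sos.* Suppose $x_1^2g=\sum g_i^2$. Setting $x_1=0$ gives $\sum_ig_i(0,x_2,x_3,x_4)^2=0$, so every $g_i$ vanishes on $x_1=0$ and $x_1\mid g_i$. Dividing, $g$ is sos. Iterating $d-2$ times, if $h$ were sos, then $h_0$ would be sos, against Proposition 3. By Fact 2(c) the supremum defining $h^{(0)}\le0$ is attained. If it were $0$, then $h$ would be sos. So $h^{(0)}<0$.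

*Step 3: fill all $N$.* Given $N\ge4$, let $k=\lfloor\log_4N\rfloor\ge1$. Theorem B with $r=0$ and $N-4^k$ dummy variables gives gap at least $c_0^k$. As $k\ge\log_4(N/4)$, this is at least $(N/4)^{\delta_d}$ with $\delta_d=\log_4c_0>0$. For $d=2$ use $p_k$ of Theorem A instead, with dummy variables as allowed by Lemma 6: $(139/135)^k\ge4^{k/48}\ge(N/4)^{1/48}$. $\blacksquare$

**Proof of part 2.** We need one base form that fails at every level $r$. A variable that does not occur in the form does this.

*Step 1: the base form.* Let $h(x_1,\dots,x_5)=x_1^{2d-4}h_0(x_1,\dots,x_4)$, regarded as a form in five variables. Again $h_{\min}=0$.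

*Step 2: no multiplier helps.* Suppose $(x_1^2+\cdots+x_5^2)^rh=\sum g_i^2$. As a polynomial in $x_5$ the left side has degree $2r$ and leading coefficient $h$. If some $g_i$ had degree above $r$ in $x_5$, let $e>r$ be the largest such degree. The coefficient of $x_5^{2e}$ on the right would be a sum of squares of polynomials, not all zero, so nonzero, which is impossible. So each $g_i$ has degree at most $r$ in $x_5$, and comparing coefficients of $x_5^{2r}$ writes $h$ as a sum of squares of polynomials in $x_1,\dots,x_4$. This contradicts Step 2 of part 1. So $\|x\|^{2r}h$ is not sos. By Fact 2(c) the supremum $h^{(r)}\le h_{\min}=0$ is attained, so $h^{(r)}<0$. This holds for every $r$.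

*Step 3: one family.* The construction of $f$ and $f_k$ in Theorem B does not involve $r$. So the single family $p_k=-f_k$ in $5^k$ variables satisfies $\mathrm{gap}_r(p_k)\ge c_r^k$ for every $r$, with $c_r=1+|h^{(r)}|/\tau>1$. $\blacksquare$

**Proof of part 3.** *Step 1: center the form.* Let $p$ be a form of degree $2d$ in $N$ variables, not constant on the sphere. Put $\Delta=p_{\max}-p_{\min}$, $c=\frac12(p_{\max}+p_{\min})$, $q=p-c\|x\|^{2d}$. Then $|q|\le\Delta/2$ on the sphere. We look for a small $\rho$ with $q+\rho\|x\|^{2d}$ sos.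

*Step 2: a Gram matrix for $q$.* Let $T$ be the symmetric tensor of $q$ and $\mathcal M_{ij}=T(i,j)$ for $i,j\in[N]^d$. This matrix is symmetric, and $q(x)=\langle x^{\otimes d},\mathcal Mx^{\otimes d}\rangle$.

*Step 3: bound its operator norm.* Let $u,v\in(\mathbb R^N)^{\otimes d}$ be unit vectors. Split off the last factor: $u=\sum_{I\in[N]^{d-1}}e_{i_1}\otimes\cdots\otimes e_{i_{d-1}}\otimes u_I$ with $u_I\in\mathbb R^N$, and similarly $v$ with $v_J$. Then
$$\langle u,\mathcal Mv\rangle=\sum_{I,J}T(e_{i_1},\dots,e_{i_{d-1}},u_I,e_{j_1},\dots,e_{j_{d-1}},v_J).$$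
By Theorem 7 each term is at most $\|u_I\|\|v_J\|\Delta/2$ in absolute value. Since $\sum_I\|u_I\|^2=1$ has $N^{d-1}$ terms, Cauchy–Schwarz gives $\sum_I\|u_I\|\le N^{(d-1)/2}$, and likewise for $v$. Thus
$$|\langle u,\mathcal Mv\rangle|\le\tfrac\Delta2\sum_I\|u_I\|\sum_J\|v_J\|\le\tfrac\Delta2N^{d-1}=:\rho .$$

*Step 4: conclude.* So $\rho I+\mathcal M\succeq0$. Since $\|x^{\otimes d}\|^2=\|x\|^{2d}$, the form $q+\rho\|x\|^{2d}=\langle x^{\otimes d},(\rho I+\mathcal M)x^{\otimes d}\rangle$ is sos. That is, $p-(c-\rho)\|x\|^{2d}$ is sos, so $p_{\min}^{\mathrm{sos}}\ge c-\rho$. As $p_{\max}-c=\Delta/2$,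
$$\mathrm{gap}(p)\le\frac{p_{\max}-c+\rho}{\Delta}=\frac{1+N^{d-1}}2 .$$
For $d=1$ this reads $\mathrm{gap}(p)\le1$, and since the gap is always at least $1$, it is an equality. $\blacksquare$
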